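# Signed primes in thin windows and the universality of the alternating prime zeta function

## 1. Signed primes in a thin multiplicative window

Write $p$ for primes, $p_n$ for the $n$-th prime, and $a_p=(-1)^n$ for $p=p_n$. So $a_2=-1$, $a_3=1$, $a_5=-1$, $a_7=1$, and so on. For $y\ge 1$ put
$$A_y(x)=\sum_{y<p\le x}a_p ,$$
which is $0$ for $x\le y$. The object on which everything below turns is the **window difference**: for $\delta>0$ and $v\in\mathbb R$,
$$D(v)=A_y(e^{v+\delta})-A_y(e^v)=\sum_{\substack{p>y\\ e^v<p\le e^{v+\delta}}}a_p .$$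
It adds up the signs of the primes in a window of logarithmic length $\delta$. Two facts about it are immediate.

* The signs alternate along consecutive primes, so a sum of $a_p$ over any run of consecutive primes lies in $\{-1,0,1\}$. Hence $D(v)\in\{-1,0,1\}$, and likewise $|A_y|\le1$.
* If the window contains no prime $p>y$, then $D(v)=0$. Hence $|D(v)|^2\le\#\{p>y:\ e^v<p\le e^{v+\delta}\}$.

For instance take $y=1$, $\delta=1/10$. The window starting at $6.8$ is $(6.8,\,7.51\ldots]$; it contains only $7$, and $D=1$. The window starting at $7.2$ is $(7.2,\,7.95\ldots]$; it contains no prime, and $D=0$. The window starting at $100$ is $(100,\,110.5\ldots]$; it contains $101,103,107,109$, the primes number $26$ to $29$, with signs $+,-,+,-$, and $D=0$. Low windows are mostly empty; high windows are full but cancel.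

What is this for? Consider the alternating prime zeta function
$$P_-(s)=\sum_{n\ge1}(-1)^np_n^{-s}=\sum_p a_pp^{-s},\qquad s=\sigma+it,$$
and its tail $R_y(s)=P_-(s)-\sum_{p\le y}a_pp^{-s}$. For $\sigma>0$ we have $p^{-s}=s\int_p^\infty x^{-s-1}dx$, so for $X>y$
$$\sum_{y<p\le X}a_pp^{-s}=s\int_y^XA_y(x)x^{-s-1}dx+A_y(X)X^{-s}.$$
Since $|A_y|\le1$, we may let $X\to\infty$ and substitute $x=e^v$:
$$\frac{R_y(s)}s=\int_{-\infty}^{\infty}A_y(e^v)e^{-sv}\,dv\qquad(\sigma>0).\tag{1}$$
In particular
$$|R_y(s)|\le|s|\int_y^\infty x^{-\sigma-1}dx=\frac{|s|\,y^{-\sigma}}{\sigma}.\tag{2}$$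
So the series converges uniformly on compact subsets of $\{\Re e(s)>0\}$, and $P_-$ is holomorphic there. Now replace $v$ by $v+\delta$ in (1), which multiplies the left side by $e^{s\delta}$, and subtract:
$$\frac{e^{s\delta}-1}{s}\,R_y(s)=\int_{-\infty}^\infty D(v)e^{-\sigma v}\,e^{-itv}\,dv .\tag{3}$$
Thus, up to an explicit factor, $t\mapsto R_y(\sigma+it)$ is the Fourier transform of $D(v)e^{-\sigma v}$. We shall see that with $\delta=1/T$ the factor has constant size for $|t|\le T$. The mean square of the tail up to height $T$ is then bounded by an integral involving the two facts above. That bound is what lets $P_-$ approximate arbitrary holomorphic functions.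

## 2. Strong universality, and what will be proved

For a measurable set $E\subset\mathbb R$ write $|E|$ for its measure (likewise for area in the plane).

**Definition (lower density).** For measurable $A\subset\mathbb R_+$, $\ \underline{\mathrm{dens}}(A)=\liminf_{T\to\infty}\frac1T\int_0^T\mathbf 1_A(t)\,dt$.

Example: let $\|x\|$ be the distance from $x$ to the nearest integer, and fix $\theta\in\mathbb R$, $0<\eta<\frac12$. The set of $\tau\ge0$ with $\|\frac{\tau\log2}{2\pi}-\theta\|\le\eta$ is periodic in $\tau$ and occupies the fraction $2\eta$ of each period. So its lower density is $2\eta$.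

**Definition (strong universality).** A function $D$ holomorphic in $\{\Re e(s)>0\}$ is strongly universal in $\Omega\subset\{\Re e(s)>0\}$ if for every compact $K\subset\Omega$ with connected complement, every $f:K\to\mathbb C$ continuous on $K$ and holomorphic in the interior of $K$, and every $\varepsilon>0$,
$$\underline{\mathrm{dens}}\Big\{\tau\ge0:\ \sup_{s\in K}|D(s+i\tau)-f(s)|<\varepsilon\Big\}>0 .$$
It is universal in $\Omega$ if this holds for all such $f$ without zeros on $K$.

Two small examples.

* The function $2^{-s}$ is not universal in any nonempty $\Omega$: at a point $s_0$ with $\Re e(s_0)=\sigma_0>0$ we have $|2^{-s_0-i\tau}|=2^{-\sigma_0}$, so $|2^{-s_0-i\tau}-1|\ge1-2^{-\sigma_0}>0$ for every $\tau$.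
* Strong universality forces zeros. Take a closed disc $K\subset\Omega$ of center $s_0$ and radius $r$, and $f(s)=s-s_0$, $\varepsilon=r$. If $|D(s+i\tau)-f(s)|<r$ on $K$, then $|D(s+i\tau)-f(s)|<|f(s)|$ on the circle, and Rouché's theorem gives a zero of $D(\cdot+i\tau)$ in the disc. Plain universality does not test this $f$.

The question comes from Frédéric Bayart and Athanasios Kouroupis, "On universality of general Dirichlet series", arXiv:2402.00656 (2024). It is known that $P_-$ is strongly universal in $\{\frac23<\Re e(s)<1\}$. Is it strongly universal in $\{\frac12<\Re e(s)\le\frac23\}$? The answer is yes.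

**Theorem 1.** $P_-$ is strongly universal in $\{\frac12<\Re e(s)<1\}$. In particular the defining property holds for every compact $K\subset\{\frac12<\Re e(s)\le\frac23\}$ with connected complement.

**Theorem 2 (sharpness).**

1. *Left edge.* $P_-(\frac12+it)/\sqrt{\log\log T}$, with $t$ uniform in $[0,T]$, converges in distribution to the complex Gaussian with density $\pi^{-1}e^{-|z|^2}$. Hence for every $C$ the set $\{t\ge0:|P_-(\frac12+it)|\le C\}$ has density $0$, and universality fails already for $K=\{s_0\}$ with $\Re e(s_0)=\frac12$ and $f\equiv1$.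
2. *Right edge.* Universality fails for $K=\{s_0\}$ with $\Re e(s_0)>1$, and for every nondegenerate segment $K\subset\{\Re e(s)=1\}$, with $f$ a large constant.
3. *Consequence.* Let $\Omega\subset\{\Re e(s)>0\}$ be open, connected and meet $\{\Re e(s)\ge\frac12\}$. Then: $P_-$ is strongly universal in $\Omega$ $\iff$ $P_-$ is universal in $\Omega$ $\iff$ $\Omega\subset\{\frac12<\Re e(s)<1\}$.

**Theorem 3 (general coefficients).** Let $|b_p|=1$ for all $p$, $0\le\beta<1$, and $\sum_{p\le x}b_p\ll_\epsilon x^{\beta+\epsilon}$ for every $\epsilon>0$. Then $\sum_pb_pp^{-s}$, which converges for $\Re e(s)>\beta$, is strongly universal in $\{\frac{1+\beta}2<\Re e(s)<1\}$ (defining property for compact $K$ in this strip).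

Nothing is claimed about sets $\Omega\subset\{\Re e(s)<\frac12\}$, and no unproved hypothesis is used.

## 3. One point and finitely many primes

Take $K=\{s_0\}$, $\Re e(s_0)=\sigma_0$, and $f\equiv c$. A vertical shift by $\tau$ multiplies $p^{-s}$ by $p^{-i\tau}=e(-\frac{\tau\log p}{2\pi})$, where $e(x)=e^{2\pi ix}$. By unique factorization the numbers $\log p$ are linearly independent over $\mathbb Q$, and this is exactly what the following textbook theorem needs.

**Kronecker–Weyl theorem.** If $\lambda_1,\dots,\lambda_m\in\mathbb R$ are linearly independent over $\mathbb Q$ and $\Phi$ is Riemann integrable on $\mathbb T^m=(\mathbb R/\mathbb Z)^m$, then $\frac1T\int_0^T\Phi(\tau\lambda_1,\dots,\tau\lambda_m)\,d\tau\to\int_{\mathbb T^m}\Phi$.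

So for finitely many primes the phases $p^{-i\tau}$ behave like independent uniform rotations. With the primes $2$ and $3$ only, the values $-2^{-s_0-i\tau}+3^{-s_0-i\tau}$ come arbitrarily close to every point of the annulus $2^{-\sigma_0}-3^{-\sigma_0}\le|z|\le2^{-\sigma_0}+3^{-\sigma_0}$, and never leave it. With all primes $p\le y$, we may choose unimodular $c_p$ at will and try to reach $c$ by $\sum_{p\le y}c_pp^{-s_0}$. If $\sigma_0>1$ this fails for large $c$, because $\sum_pp^{-\sigma_0}<\infty$. If $\sigma_0\le1$, then $\sum_pp^{-\sigma_0}=\infty$, and sums $\sum_{N<p\le M}\lambda_pp^{-s_0}$ with $|\lambda_p|\le1$ reach every complex number: take $\lambda_p=\lambda\,p^{i\Im m(s_0)}$ with a common factor $\lambda$.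

This suggests a plan in three parts:

* show that the tail $R_y$ is small for most $\tau$ (Section 5);
* show that sums $\sum_{p\le y}c_pp^{-s}$ with $|c_p|=1$ approximate every $f$ on $K$ (Section 6);
* find many $\tau$ that do both at once (Section 7).

## 4. Two tail bounds that grow with the height

**Pointwise.** The bound (2) at height $t\approx T$ is about $T y^{-\sigma}/\sigma$. It is small only if $y$ exceeds a constant times $T^{1/\sigma}$. Then the number of primes in the head $\sum_{p\le y}a_pp^{-s}$ grows with $T$, while the Kronecker–Weyl theorem treats a fixed set of primes as $T\to\infty$.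

**In mean square, without differencing.** We only need smallness for most $\tau$, so an $L^2$ bound suffices.

**Plancherel's theorem.** If $g\in L^1(\mathbb R)\cap L^2(\mathbb R)$ and $\hat g(t)=\int g(v)e^{-itv}dv$, then $\int|\hat g(t)|^2dt=2\pi\int|g(v)|^2dv$.

Applied to (1) it gives
$$\int_{-\infty}^\infty\Big|\frac{R_y(\sigma+it)}{\sigma+it}\Big|^2dt=2\pi\int_{\log y}^\infty|A_y(e^v)|^2e^{-2\sigma v}dv\le\frac{\pi y^{-2\sigma}}{\sigma},$$
and therefore $\int_{-T}^T|R_y|^2dt\le(\sigma^2+T^2)\,\pi y^{-2\sigma}/\sigma$. After division by $T$ this is about $Ty^{-2\sigma}$, unbounded for fixed $y$. The loss is not in $|A_y|\le1$: on $[p,p')$, with $p$ the first prime beyond $y$ and $p'$ the next one, we have $|A_y|=1$, so for fixed $y$ the right-hand integral is a fixed positive number. The loss is in the weight $|s|^{-2}$, which is only about $T^{-2}$ near height $T$.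

Differencing at scale $\delta=1/T$ replaces the weight $1/s$ by $(e^{s/T}-1)/s$, which has size about $1/T$ on all of $|t|\le T$. And $D$ is much smaller than $A_y$ in mean square, since for $e^v\le T$ its windows are mostly empty.

## 5. The mean square of the tail

**Lemma 1.** For all $\sigma>0$, $T\ge1$, $y\ge1$,
$$\int_{-T}^T|R_y(\sigma+it)|^2dt\le8\pi\Big(e^{2\sigma}\,T\sum_{y<p\le eT}p^{-2\sigma}+\frac{T^{2-2\sigma}}{2\sigma}\Big).$$

**Step 1 (from the tail to the windows).** The purpose is to bound the left side by $\int|D(v)|^2e^{-2\sigma v}dv$. Let $\delta=1/T$ and $g(v)=D(v)e^{-\sigma v}$. Then $g$ vanishes for $v<\log y-\delta$ and $|g(v)|\le e^{-\sigma v}$, so $g\in L^1\cap L^2$. By (3) and Plancherel,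
$$\int_{-\infty}^\infty\Big|\frac{e^{s\delta}-1}s\Big|^2|R_y(s)|^2dt=2\pi\int_{-\infty}^\infty|g(v)|^2dv .$$
For $|t|\le T$ and $0\le u\le1$ we have $|ut\delta|\le1$ and $e^{u\sigma\delta}\ge1$, so
$$\Re e\,\frac{e^{s\delta}-1}{s\delta}=\Re e\int_0^1e^{us\delta}du=\int_0^1e^{u\sigma\delta}\cos(ut\delta)\,du\ge\cos1\ge\tfrac12 .$$
Hence $|(e^{s\delta}-1)/s|\ge\delta/2=1/(2T)$ there, and
$$\int_{-T}^T|R_y(\sigma+it)|^2dt\le8\pi T^2\int_{-\infty}^\infty|D(v)|^2e^{-2\sigma v}dv .\tag{4}$$

**Step 2 (high windows).** For $v>\log T$ we use cancellation, $|D|\le1$. The contribution to the integral in (4) is at most $\int_{\log T}^\infty e^{-2\sigma v}dv=T^{-2\sigma}/(2\sigma)$. Multiplying by $8\pi T^2$ gives the second term of the lemma.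

**Step 3 (low windows).** For $v\le\log T$ we use sparsity: $|D(v)|^2$ is at most the number of primes $p>y$ with $e^v<p\le e^{v+\delta}$. Such primes satisfy $p\le Te^{\delta}\le eT$. A given $p$ is counted only for $v\in[\log p-\delta,\log p)$. So the contribution to the integral in (4) is at most
$$\sum_{y<p\le eT}\int_{\log p-\delta}^{\log p}e^{-2\sigma v}dv\le\sum_{y<p\le eT}\delta\,e^{2\sigma\delta}p^{-2\sigma}\le\frac{e^{2\sigma}}{T}\sum_{y<p\le eT}p^{-2\sigma}.$$
Multiplying by $8\pi T^2$ gives the first term. $\blacksquare$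

Now let $\frac12<\sigma_0\le\sigma\le\sigma_3<1$. Then $e^{2\sigma}\le e^2$, $p^{-2\sigma}\le p^{-2\sigma_0}$, and $T^{2-2\sigma}/(2\sigma)\le T^{2-2\sigma_0}/(2\sigma_0)=o(T)$. Thus, for each fixed $y\ge1$ and uniformly for $\sigma\in[\sigma_0,\sigma_3]$,
$$\frac1T\int_{-T}^T|R_y(\sigma+it)|^2dt\le C\sum_{p>y}p^{-2\sigma_0}+o(1)\quad(T\to\infty),\qquad C=8\pi e^2 .\tag{5}$$
The condition $\sigma_0>\frac12$ enters twice: the sum over primes converges, and the second term is $o(T)$.

The next lemma passes from vertical lines to suprema over $K$.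

**Lemma 2.** Let $K\subset\{\frac12<\sigma<1\}$ be compact. Choose $r>0$ so that the closed $r$-neighborhood $K_r$ lies in $\{\sigma_0\le\sigma\le\sigma_3,\ |t|\le H\}$ with $\frac12<\sigma_0<\sigma_3<1$. Then for every $h$ holomorphic in $\{\Re e(s)>0\}$ and every $\tau\ge0$,
$$\sup_{s\in K}|h(s+i\tau)|^2\le\frac1{\pi r^2}\iint_{K_r}|h(w+i\tau)|^2dA(w),\tag{6}$$
and there is $C_K$ with
$$\limsup_{T\to\infty}\frac1T\int_0^T\sup_{s\in K}|R_y(s+i\tau)|^2d\tau\le C_K\sum_{p>y}p^{-2\sigma_0}\quad\text{for all }y\ge1.\tag{7}$$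

*Proof.* The function $|h|^2$ is subharmonic, so $|h(s+i\tau)|^2$ is at most the mean of $|h(\cdot+i\tau)|^2$ over the disc of center $s$ and radius $r$. For $s\in K$ this disc lies in $K_r$, which proves (6). For (7), take $h=R_y$ and integrate (6) over $\tau\in[0,T]$. For $w=\sigma+iu$ with $|u|\le H$,
$$\int_0^T|R_y(\sigma+i(u+\tau))|^2d\tau\le\int_{-T-H}^{T+H}|R_y(\sigma+it)|^2dt .$$
Integrating over $|u|\le H$ and $\sigma_0\le\sigma\le\sigma_3$,
$$\frac1T\int_0^T\sup_{s\in K}|R_y(s+i\tau)|^2d\tau\le\frac{2H}{\pi r^2}\int_{\sigma_0}^{\sigma_3}\frac1T\int_{-T-H}^{T+H}|R_y(\sigma+it)|^2dt\,d\sigma .$$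
Apply (5) with $T+H$ in place of $T$. Since $(T+H)/T\to1$, (7) holds with $C_K=2H(\sigma_3-\sigma_0)C/(\pi r^2)$. $\blacksquare$

## 6. Sums $\sum c_pp^{-s}$ with $|c_p|=1$ approximate everything

**Lemma 3.** Let $K\subset\{\frac12<\sigma<1\}$ be compact with connected complement, $f$ continuous on $K$ and holomorphic in its interior, $\varepsilon>0$, $y_0\ge1$. There are $y\ge y_0$ and numbers $c_p$, $|c_p|=1$ $(p\le y)$, with
$$\sup_{s\in K}\Big|\sum_{p\le y}c_pp^{-s}-f(s)\Big|<\varepsilon .$$

**Step 1 (a Hilbert space to work in).** Mergelyan's theorem says that under the hypotheses on $K$ and $f$, the function $f$ is a uniform limit on $K$ of polynomials. So we may assume that $f$ is a polynomial (at the cost of replacing $\varepsilon$ by $\varepsilon/2$). Let $U=\{\sigma_1<\sigma<\sigma_2,\ |t|<H\}$ be an open rectangle with $K\subset U$ and $\frac12<\sigma_1<\sigma_2<1$. Let $\mathcal H=A^2(U)$ be the Bergman space: the Hilbert space of holomorphic functions on $U$ with $\|h\|^2=\int_U|h|^2dA<\infty$ and $\langle h,g\rangle=\int_Uh\bar g\,dA$.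 For example, every polynomial belongs to $\mathcal H$, since $U$ is bounded. With $\rho_0=\mathrm{dist}(K,\partial U)$, the mean value argument of Lemma 2 gives
$$\sup_K|h|\le C'\|h\|\quad(h\in\mathcal H),\qquad C'=\frac1{\sqrt\pi\,\rho_0}.$$
Put $u_p(s)=p^{-s}$. Then $\sum_p\|u_p\|^2\le|U|\sum_pp^{-2\sigma_1}<\infty$. It suffices to approximate $f$ in the norm of $\mathcal H$ within $\varepsilon/C'$.

At one point, Section 3 used only $\sum_pp^{-\sigma_0}=\infty$. The analogue in $\mathcal H$ is that the $u_p$ have infinite total size in every direction: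
$$\text{for every }g\in\mathcal H,\ g\ne0:\qquad\sum_p|\langle u_p,g\rangle|=\infty .\tag{8}$$
Steps 2 to 4 prove (8). Fix $g\ne0$ and put
$$F(z)=\int_Ue^{-zs}\,\overline{g(s)}\,dA(s),\qquad\text{so that}\quad\langle u_p,g\rangle=F(\log p).$$
Fix $\sigma'\in(\sigma_2,1)$, and let $B=\sup_U|s|$, $C_0=\int_U|g|\,dA$, which is finite because $U$ is bounded.

**Step 2 ($F$ is not too small: there are arbitrarily large $x$ with $|F(x)|\ge e^{-\sigma'x}$).** Suppose instead that $|F(x)|<e^{-\sigma'x}$ for all $x\ge x_0$. Then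
$$L(w)=\int_0^\infty F(x)e^{xw}dx$$
converges locally uniformly in $\{\Re e(w)<\sigma'\}$ and is holomorphic there. For $\Re e(w)<\sigma_1$ we may interchange integrals, because $\int_U|g(s)|\int_0^\infty e^{-x(\Re e(s)-\Re e(w))}dx\,dA\le C_0/(\sigma_1-\Re e(w))$. We get
$$L(w)=\mathcal C(w):=\int_U\frac{\overline{g(s)}}{s-w}\,dA(s)\qquad(\Re e(w)<\sigma_1).$$
The function $\mathcal C$ is holomorphic off $\overline U$, and $|\mathcal C(w)|\le C_0/\mathrm{dist}(w,U)\to0$ as $|w|\to\infty$. The set $\{\Re e(w)<\sigma'\}\setminus\overline U$ is a half-plane with a closed rectangle removed from its interior. It is connected, so by the identity theorem $L=\mathcal C$ on it. Since $\overline U\subset\{\Re e(w)<\sigma'\}$, the two functions glue to an entire function, equal to $\mathcal C$ off $\overline U$ and hence tending to $0$ at infinity. By Liouville's theorem it vanishes identically, so $\mathcal C=0$ off $\overline U$. For $|w|>B$ we may expand $\frac1{s-w}=-\sum_{k\ge0}s^kw^{-k-1}$, uniformly for $s\in U$, and conclude that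
$$\int_Us^k\,\overline{g(s)}\,dA(s)=0\qquad(k\ge0).$$
So $g$ is orthogonal to all polynomials. It remains to see that polynomials are dense in $A^2(U)$. Let $s_c$ be the center of $U$, $0<\rho<1$ and $g_\rho(s)=g(s_c+\rho(s-s_c))$. Then $g_\rho$ is holomorphic in a neighborhood of $\overline U$, and Runge's theorem ($\overline U$ has connected complement) makes it a uniform limit of polynomials on $\overline U$. Moreover $g_\rho\to g$ in $L^2(U)$ as $\rho\uparrow1$. Indeed, for $\varphi$ continuous with compact support in $U$, with $\varphi_\rho$ defined likewise, $\varphi_\rho\to\varphi$ uniformly, while $\|g_\rho-\varphi_\rho\|_{L^2(U)}\le\rho^{-1}\|g-\varphi\|_{L^2(U)}$ by a change of variable, and the right side can be made as small as we like by the choice of $\varphi$. Hence $g$ is a limit of polynomials and orthogonal to them, so $g=0$, a contradiction.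

*What does not suffice now.* A large value at one real $x$ says nothing yet about primes: we need $F$ large on a window of values $\log p$ that certainly contains many primes. The obvious bound $|F'(u)|\le C_0Be^{-\sigma_1u}$ keeps $|F|$ above half its value on a window of length about $e^{-(\sigma'-\sigma_1)x}$. The expected number of primes there is about $e^{x-(\sigma'-\sigma_1)x}/x$, which is less than the error term $e^xe^{-c\sqrt x}$ in the prime number theorem. We need a derivative bound relative to the size of $F$ itself. Since $F$ is of exponential type, it is extremely close to a polynomial of degree about $x$, and Markov's inequality supplies such a bound.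

**Step 3 (a large value spreads over a window of length $1/(8x^2)$).** Let $x$ be large with $|F(x)|\ge e^{-\sigma'x}$, let $I=[x-1,x+1]$, $n=\lceil x\rceil$, and let $Q$ be the Taylor polynomial of $F$ at $x$ of degree $n$. Since $F^{(k)}(x)=\int_U(-s)^ke^{-xs}\bar g\,dA$ and $\Re e(s)>0$ on $U$, we have $|F^{(k)}(x)|\le C_0B^k$. So on $I$
$$|F-Q|\le C_0\sum_{k>n}\frac{B^k}{k!}\le C_0e^B\frac{B^{n+1}}{(n+1)!}\le C_0e^B\Big(\frac{eB}{n+1}\Big)^{n+1}.$$
Once $n+1\ge e^3B$ this is at most $C_0e^Be^{-2(n+1)}\le C_1e^{-2x}$ with $C_1=C_0e^B$.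

Let $M=\max_I|Q|=|Q(\xi)|$, $\xi\in I$. Because $Q(x)=F(x)$, we have $M\ge e^{-\sigma'x}$. Markov's inequality says that a real polynomial $q$ of degree at most $n$ on an interval of length $2$ satisfies $|q'|\le n^2\max|q|$ there. For the complex polynomial $Q$ and a point $u\in I$, choose $\alpha$ with $e^{i\alpha}Q'(u)=|Q'(u)|$ and apply this to $q=\Re e(e^{i\alpha}Q)$ on $I$. We get $|Q'|\le n^2M$ on $I$. Hence $|Q|\ge M-n^2M\cdot\frac1{2n^2}=\frac M2$ on $I\cap[\xi-\frac1{2n^2},\xi+\frac1{2n^2}]$. This set contains an interval of length $\frac1{2n^2}$ with endpoint $\xi$. As $n\le x+1\le2x$, it contains $J=[a,a+\ell]\subset I$ with $\ell=\frac1{8x^2}\le\frac1{2n^2}$. On $J$, for $x$ large,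
$$|F|\ge\tfrac12e^{-\sigma'x}-C_1e^{-2x}\ge\tfrac14e^{-\sigma'x}.$$

**Step 4 (the window contains many primes).** The prime number theorem with de la Vallée Poussin's error term states $\pi(u)=\int_2^u\frac{du'}{\log u'}+O(ue^{-c\sqrt{\log u}})$ for some $c>0$. Since $a,a+\ell\in[x-1,x+1]$, the number of primes with $\log p\in J$ is at least
$$\int_{e^a}^{e^{a+\ell}}\frac{du}{\log u}-O\big(e^xe^{-c'\sqrt x}\big)\ge\frac{e^a\ell}{x+1}-O\big(e^xe^{-c'\sqrt x}\big)\ge\frac{e^{x-1}}{16x^3}-O\big(e^xe^{-c'\sqrt x}\big)\ge\frac{e^x}{100x^3}$$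
for $x$ large, with some $c'>0$; here we used $x+1\le2x$ and $16e<100$. Therefore
$$\sum_p|F(\log p)|\ge\frac{e^x}{100x^3}\cdot\frac14e^{-\sigma'x}=\frac{e^{(1-\sigma')x}}{400x^3}.$$
By Step 2 this holds for arbitrarily large $x$, and $\sigma'<1$. So the sum is infinite, which proves (8).

**Step 5 (coefficients of modulus at most $1$: convexity).** For $N\ge1$ let
$$V_N=\Big\{\sum_{N<p\le M}\lambda_pu_p:\ M>N,\ |\lambda_p|\le1\Big\}.$$
This set is convex (pad the shorter sum with zeros). We claim it is dense in $\mathcal H$. If not, the Hahn–Banach theorem separates a point from the closed convex set $\overline{V_N}$: there are $g\ne0$ in $\mathcal H$ and $\alpha<\infty$ with $\Re e\langle v,g\rangle\le\alpha$ for all $v\in V_N$. Choosing $\lambda_p$ unimodular with $\lambda_p\langle u_p,g\rangle=|\langle u_p,g\rangle|$ gives $\sum_{N<p\le M}|\langle u_p,g\rangle|\le\alpha$ for every $M$. This contradicts (8).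

**Step 6 (from modulus at most $1$ to modulus $1$: random rounding).** Choose $N\ge y_0$ with $(\sum_{p>N}\|u_p\|^2)^{1/2}<\varepsilon/(2C')$. By Step 5 there is $v=\sum_{N<p\le M}\lambda_pu_p\in V_N$ with
$$\Big\|f-\sum_{p\le N}u_p-v\Big\|<\frac{\varepsilon}{2C'} .$$
Write $\lambda_p=\rho_pe^{i\alpha_p}$ with $0\le\rho_p\le1$. Let $c_p$, $N<p\le M$, be independent random variables, each equal to $e^{i(\alpha_p+\arccos\rho_p)}$ or $e^{i(\alpha_p-\arccos\rho_p)}$ with probability $\frac12$. Then $|c_p|=1$, $\mathbb Ec_p=e^{i\alpha_p}\cos(\arccos\rho_p)=\lambda_p$, and $\mathbb E|c_p-\lambda_p|^2=1-\rho_p^2\le1$. By independence the cross terms vanish: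
$$\mathbb E\Big\|\sum_{N<p\le M}(c_p-\lambda_p)u_p\Big\|^2=\sum_{N<p\le M}(1-\rho_p^2)\|u_p\|^2\le\sum_{p>N}\|u_p\|^2<\Big(\frac{\varepsilon}{2C'}\Big)^2 .$$
So some realization has $\|\sum_{N<p\le M}(c_p-\lambda_p)u_p\|<\varepsilon/(2C')$. Set $c_p=1$ for $p\le N$ and $y=M$. The triangle inequality gives $\|\sum_{p\le y}c_pu_p-f\|<\varepsilon/C'$, hence $\sup_K|\sum_{p\le y}c_pp^{-s}-f|<\varepsilon$. $\blacksquare$

## 7. Proof of Theorem 1: a good head and a small tail at the same time

It is tempting to finish as follows. Lemma 3 gives $y$ and $c_p$. By Kronecker–Weyl the phases $a_pp^{-i\tau}$, $p\le y$, are all close to the $c_p$ for a set of $\tau$ of some density $\kappa>0$. By (7) and Chebyshev's inequality, $R_y$ is small outside a set of density at most $\varepsilon^{-2}C_K\sum_{p>y}p^{-2\sigma_0}$. To conclude that both happen together we would need this last number to be less than $\kappa$. It is not, for large $y$. If each phase is confined to an arc of length $2\eta\le\frac12$, then $\kappa=(2\eta)^{\pi(y)}\le2^{-\pi(y)}$,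 which is smaller than any power of $1/y$. But $\sum_{p>y}p^{-2\sigma_0}\ge(2y)^{-2\sigma_0}\,\#\{y<p\le2y\}$, which is at least a constant times $y^{1-2\sigma_0}/\log y$.

The remedy is to cut the tail a second time, at a point $Y$ chosen after $\kappa$. Beyond $Y$ the comparison with $\kappa$ works. The block $y<p\le Y$ is a finite sum whose phases are, by equidistribution, independent of the phases with $p\le y$. So its mean square over the good set of $\tau$ is only $\kappa$ times its usual mean square.

Let $K\subset\{\frac12<\sigma<1\}$, $f$ and $\varepsilon$ be given, and let $r,K_r,\sigma_0,C_K$ be as in Lemma 2.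

**Step 1 (fix the head).** Choose $y_0$ with
$$\frac{|K_r|}{\pi r^2\varepsilon^2}\sum_{p>y_0}p^{-2\sigma_0}\le\frac14.\tag{9}$$
Take $y\ge y_0$ and $(c_p)_{p\le y}$ from Lemma 3, and define $\theta_p$ by $a_pe(-\theta_p)=c_p$. Choose $\eta\in(0,\frac12)$ with $2\pi\eta\sum_{p\le y}p^{-1/2}<\varepsilon$. If
$$\Big\|\frac{\tau\log p}{2\pi}-\theta_p\Big\|\le\eta\quad\text{for all }p\le y,\tag{10}$$
then, since $a_pp^{-s-i\tau}=a_pe(-\frac{\tau\log p}{2\pi})p^{-s}$ and $|e(-x)-e(-\theta)|\le2\pi\|x-\theta\|$, we get $\sup_K|\sum_{p\le y}a_pp^{-s-i\tau}-\sum_{p\le y}c_pp^{-s}|<\varepsilon$, so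
$$\sup_{s\in K}\Big|\sum_{p\le y}a_pp^{-s-i\tau}-f(s)\Big|<2\varepsilon.\tag{11}$$
Let $B_T$ be the set of $\tau\in[0,T]$ satisfying (10), and let $\kappa=(2\eta)^{\pi(y)}>0$.

**Step 2 (cut the tail at $Y$).** Choose $Y>y$ with $\varepsilon^{-2}C_K\sum_{p>Y}p^{-2\sigma_0}\le\kappa/8$, and put $Q(s)=\sum_{y<p\le Y}a_pp^{-s}$, so that
$$P_-(s)=\sum_{p\le y}a_pp^{-s}+Q(s)+R_Y(s).$$

**Step 3 (the middle block on the good set).** Apply Kronecker–Weyl to the numbers $\frac{\log p}{2\pi}$, $p\le Y$. For the indicator of the box (10), of volume $\kappa$, it gives $|B_T|/T\to\kappa$. Next,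
$$\iint_{K_r}|Q(w+i\tau)|^2dA(w)=\Psi\Big(\big(\tfrac{\tau\log p}{2\pi}\big)_{y<p\le Y}\Big),\qquad\Psi(x)=\iint_{K_r}\Big|\sum_{y<p\le Y}a_pp^{-w}e(-x_p)\Big|^2dA(w),$$
and $\Psi$ is continuous. Its product with the indicator of the box is bounded and discontinuous only over the boundary of the box, so it is Riemann integrable on $\mathbb T^{\pi(Y)}$. The box restricts only the coordinates $p\le y$ and $\Psi$ depends only on the others, so the integral of the product is $\kappa\int\Psi$. By orthogonality of the functions $e(-x_p)$, $\int\Psi=\iint_{K_r}\sum_{y<p\le Y}p^{-2\Re e(w)}dA(w)$. Hence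
$$\frac1T\int_{B_T}\iint_{K_r}|Q(w+i\tau)|^2dA(w)\,d\tau\to\kappa\iint_{K_r}\sum_{y<p\le Y}p^{-2\Re e(w)}dA(w)\le\kappa|K_r|\sum_{p>y}p^{-2\sigma_0}.$$
By (6) with $h=Q$, Chebyshev's inequality and (9),
$$\Big|\Big\{\tau\in B_T:\sup_{s\in K}|Q(s+i\tau)|\ge\varepsilon\Big\}\Big|\le\Big(\frac{\kappa|K_r|}{\pi r^2\varepsilon^2}\sum_{p>y}p^{-2\sigma_0}+o(1)\Big)T\le\Big(\frac\kappa4+o(1)\Big)T .$$

**Step 4 (the far tail).** By (7) with $Y$ in place of $y$, Chebyshev's inequality and the choice of $Y$,
$$\Big|\Big\{\tau\in[0,T]:\sup_{s\in K}|R_Y(s+i\tau)|\ge\varepsilon\Big\}\Big|\le\Big(\frac\kappa8+o(1)\Big)T .$$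

**Step 5 (conclusion).** Remove both exceptional sets from $B_T$. What remains has measure at least $(\kappa-\frac\kappa4-\frac\kappa8-o(1))T\ge(\frac\kappa2-o(1))T$. For each remaining $\tau$, (11) holds and $|Q(s+i\tau)|,|R_Y(s+i\tau)|<\varepsilon$ for all $s\in K$, so
$$\sup_{s\in K}|P_-(s+i\tau)-f(s)|<4\varepsilon .$$
The lower density of such $\tau$ is at least $\kappa/2>0$. As $\varepsilon$ is arbitrary, Theorem 1 is proved. $\blacksquare$

## 8. Both edges of the strip: proof of Theorem 2

### The line $\Re e(s)=\frac12$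

Lemma 1 is valid for every $\sigma>0$, in particular for $\sigma=\frac12$. It reduces part 1 to a short Dirichlet polynomial, whose moments can be computed exactly up to $o(1)$.

**Step 1 (shorten the sum).** Let $y=T^{1/\log\log T}$ and $S(t)=\sum_{p\le y}a_pp^{-1/2-it}$. Mertens' theorem states $\sum_{p\le x}\frac1p=\log\log x+c_0+o(1)$ with a constant $c_0$. Since $\log y=\log T/\log\log T$, it gives $\sum_{y<p\le eT}\frac1p=\log\frac{\log(eT)}{\log y}+o(1)=\log\log\log T+o(1)$. By Lemma 1 with $\sigma=\frac12$,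
$$\frac1T\int_0^T|P_-(\tfrac12+it)-S(t)|^2dt\le8\pi\Big(e\sum_{y<p\le eT}\frac1p+1\Big)\ll1+\log\log\log T=o(\log\log T).$$
So $(P_-(\frac12+it)-S(t))/\sqrt{\log\log T}\to0$ in probability, and it suffices to prove the limit law for $S(t)/\sqrt{\log\log T}$.

**Step 2 (off-diagonal terms).** Fix integers $k,l\ge0$ and expand
$$\frac1T\int_0^TS^k\,\overline S^{\,l}dt=\sum\frac{a_{q_1}\cdots a_{q_k}a_{q_1'}\cdots a_{q_l'}}{\sqrt{mm'}}\cdot\frac1T\int_0^T\Big(\frac{m'}m\Big)^{it}dt,$$
where the sum is over primes $q_i,q_j'\le y$, $m=q_1\cdots q_k$, $m'=q_1'\cdots q_l'$. If $m\ne m'$, say $m<m'$, then $\log\frac{m'}m\ge-\log(1-\frac1{m'})\ge\frac1{m'}$. So in all cases $|\log\frac m{m'}|\ge y^{-\max(k,l)}$, and the term is at most $\frac2{T|\log(m/m')|}\le\frac{2y^{\max(k,l)}}T$. There are at most $y^{k+l}$ terms, and every fixed power of $y$ is $T^{o(1)}$. So the terms with $m\ne m'$ contribute $o(1)$.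

**Step 3 (diagonal terms).** If $m=m'$, counting prime factors gives $k=l$, and the $q_j'$ are a rearrangement of the $q_i$. So the product of all signs is $(a_{q_1}\cdots a_{q_k})^2=1$. The diagonal sum is
$$\sum_{(q_1,\dots,q_k)}\frac{r(q_1\cdots q_k)}{q_1\cdots q_k},$$
where $r(m)$ is the number of ordered $k$-tuples of primes with product $m$. Here $r=k!$ for tuples of distinct primes and $r\le k!$ always. Let $V=\sum_{p\le y}\frac1p\sim\log\log T$. For $k\ge2$, tuples with a repetition have total weight at most $\binom k2\big(\sum_pp^{-2}\big)V^{k-2}=O_k(V^{k-2})$; for $k\le1$ there are none. So the diagonal sum is $k!\,V^k+O_k(V^{k-2})$ for $k\ge2$, and exactly $k!\,V^k$ for $k\le1$. Consequently the $(k,l)$ moment of $S/\sqrt{\log\log T}$ tends to $\delta_{kl}\,k!$.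

**Step 4 (identify the limit).** Let $Z$ have density $\pi^{-1}e^{-|z|^2}$. By rotation invariance $\mathbb EZ^k\overline Z^{\,l}=0$ for $k\ne l$, and $|Z|^2$ is exponential with mean $1$, so $\mathbb E|Z|^{2k}=k!$. Thus all mixed moments converge to those of $Z$. In particular, for every $\zeta\in\mathbb C$ the moments of $\Re e(\bar\zeta S)/\sqrt{\log\log T}$ converge to those of the normal variable $\Re e(\bar\zeta Z)$. A normal law is determined by its moments, so the method of moments gives convergence in distribution of each such projection, and the Cramér–Wold theorem gives it for $S/\sqrt{\log\log T}$ itself. This is the limit law.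

**Step 5 (failure of universality).** Fix $C$ and $\epsilon>0$. For large $T$, $|P_-(\frac12+it)|\le C$ implies $|P_-(\frac12+it)|\le\epsilon\sqrt{\log\log T}$. By convergence in distribution, applied to a closed disc,
$$\limsup_{T\to\infty}\frac1T\big|\{t\in[0,T]:|P_-(\tfrac12+it)|\le C\}\big|\le\int_{|z|\le\epsilon}\pi^{-1}e^{-|z|^2}dA(z)=1-e^{-\epsilon^2}\le\epsilon^2 .$$
So the density is $0$. If $s_0=\frac12+it_0$, the set of $\tau\ge0$ with $|P_-(s_0+i\tau)-1|<\frac12$ lies in $\{\tau:|P_-(\frac12+i(t_0+\tau))|\le\frac32\}$, which has density $0$. So universality fails for $K=\{s_0\}$ and $f\equiv1$. This proves part 1.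

### The line $\Re e(s)=1$ and beyond

If $\Re e(s_0)=\sigma>1$, then $|P_-(s_0+i\tau)|\le\sum_pp^{-\sigma}$ for all $\tau$. Take $f\equiv M:=1+\sum_pp^{-\sigma}$ and $\varepsilon=1$. The inequality $|P_-(s_0+i\tau)-M|<1$ would give $|P_-(s_0+i\tau)|>M-1=\sum_pp^{-\sigma}$, so it holds for no $\tau$.

On the line $\Re e(s)=1$ the sum $\sum_p\frac1p$ diverges, and a single point gives no such bound. Averaging over a segment does. Let $K=\{1+iu:u\in[\alpha,\beta']\}$ with $\alpha<\beta'$. Take $\varphi\ge0$ in $C^2$, supported in $[\alpha,\beta']$, with $\int\varphi=1$, and $\hat\varphi(\xi)=\int\varphi(u)e^{-iu\xi}du$. Two integrations by parts give $\hat\varphi(\xi)\ll(1+|\xi|)^{-2}$. The series for $P_-$ converges uniformly on compacta by (2), so we may integrate term by term: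
$$\Big|\int P_-(1+i\tau+iu)\varphi(u)\,du\Big|=\Big|\sum_pa_pp^{-1-i\tau}\hat\varphi(\log p)\Big|\le C_\varphi:=\sum_p\frac{|\hat\varphi(\log p)|}p<\infty$$
for all $\tau$; the last series converges because $\sum_p\frac1{p(1+\log p)^2}<\infty$. If $|P_-(s+i\tau)-M|<1$ on $K$ for a constant $M>0$, then $|\int P_-(1+i\tau+iu)\varphi(u)du-M|\le1$, so $M\le1+C_\varphi$. Hence $f\equiv2+C_\varphi$ is not approximated within $1$ for any $\tau$. This proves part 2.

### Open connected sets

If $\Omega\subset\{\frac12<\sigma<1\}$, then $P_-$ is strongly universal in $\Omega$ by Theorem 1. Strong universality implies universality. It remains to show that universality in $\Omega$ forces $\Omega\subset\{\frac12<\sigma<1\}$. Otherwise $\Omega$ contains a point with $\sigma\ge1$ or a point with $\sigma\le\frac12$. In the first case $\Omega$, being open, contains a point with $\sigma>1$, and universality fails by part 2. In the second case $\Omega$ is connected, has a point with $\sigma\le\frac12$ and meets $\{\sigma\ge\frac12\}$, so it contains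 a point with $\sigma=\frac12$, and universality fails by part 1. The functions $f$ used are nonvanishing constants, so it is indeed universality, and not only strong universality, that fails. $\blacksquare$

## 9. Unimodular coefficients with bounded growth of partial sums: proof of Theorem 3

**Step 1 (what has to be checked).** Sections 6 and 7 used only that the coefficients are unimodular (Section 6 does not involve the $a_p$ at all; in Section 7 they enter through $a_pe(-\theta_p)=c_p$), together with (7), which came from (5). The inequality (6) is now applied to functions holomorphic in $\{\Re e(s)>\beta\}$. So it suffices to prove (5), with some constant $C$, for the tail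
$$R_y(s)=\sum_{p>y}b_pp^{-s}.$$
Let $K\subset\{\frac{1+\beta}2<\sigma<1\}$ be compact. Choose $r$ with $K_r\subset\{\sigma_0\le\sigma\le\sigma_3,\ |t|\le H\}$, where $\frac{1+\beta}2<\sigma_0<\sigma_3<1$, and then $\beta'\in(\beta,1)$ with $\sigma_0>\frac{1+\beta'}2$. Since $\frac{1+\beta'}2>\beta'$, also $\sigma_0>\beta'$. We prove (5) uniformly for $\sigma\in[\sigma_0,\sigma_3]$.

**Step 2 (back to windows).** By hypothesis $\sum_{p\le x}b_p\ll x^{\beta'}$ for $x\ge1$. So $A_y(x)=\sum_{y<p\le x}b_p$ is $\ll_yx^{\beta'}$, and the derivations of (1) and (3) go through with integrals converging absolutely for $\sigma>\beta'$. (The same argument with exponents arbitrarily close to $\beta$ gives convergence of the series for $\Re e(s)>\beta$.) The function $g(v)=D(v)e^{-\sigma v}$ is in $L^1\cap L^2$, because it vanishes for $v<\log y-\delta$ and is $O_y(e^{(\beta'-\sigma)v})$. So, exactly as in (4), for $T\ge y$ and $\delta=1/T$,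
$$\int_{-T}^T|R_y(\sigma+it)|^2dt\le8\pi T^2\int_{-\infty}^\infty|D(v)|^2e^{-2\sigma v}dv,\qquad D(v)=\sum_{\max(y,e^v)<p\le e^{v+\delta}}b_p .$$
Now $|D|\le1$ is lost, and three ranges are needed. Put $X=T^{1/(1-\beta')}\ge T$.

**Step 3 (low windows, $v\le\log T$).** The interval $(e^v,e^{v+\delta}]$ has length $e^v(e^{1/T}-1)\le T(e^{1/T}-1)\le e-1<2$, so it contains at most $2$ integers. If it contains $\nu\le2$ primes $p>y$, then $|D|^2\le\nu^2\le2\nu$. The computation in Step 3 of Lemma 1 then bounds this range by $16\pi e^{2\sigma}T\sum_{p>y}p^{-2\sigma}$.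

**Step 4 (middle windows, $T<e^v\le X$).** The interval has length at most $(e-1)e^v/T\le2e^v/T$. Counting integers gives $|D|\le1+2e^v/T\le3e^v/T$. With $x=e^v$ the contribution is
$$\ll T^2\cdot T^{-2}\int_T^Xx^{2-2\sigma}\frac{dx}x=\int_T^Xx^{1-2\sigma}dx\ll X^{2-2\sigma}=T^{(2-2\sigma)/(1-\beta')},$$
uniformly because $2-2\sigma\ge2-2\sigma_3>0$.

**Step 5 (high windows, $e^v>X$).** Here $e^v>X\ge T\ge y$, so $D(v)$ is a difference of two full partial sums and $|D(v)|\ll e^{\beta'v}$. Since $2\sigma-2\beta'\ge2\sigma_0-2\beta'>0$, the contribution is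
$$\ll T^2\int_{\log X}^\infty e^{(2\beta'-2\sigma)v}dv\ll T^2X^{2\beta'-2\sigma}=T^{2+(2\beta'-2\sigma)/(1-\beta')}=T^{(2-2\sigma)/(1-\beta')}.$$
The choice of $X$ is the one that makes Steps 4 and 5 agree.

**Step 6 (conclusion).** Since $\sigma\ge\sigma_0>\frac{1+\beta'}2$,
$$\frac{2-2\sigma}{1-\beta'}\le\frac{2-2\sigma_0}{1-\beta'}<1 .$$
So the contributions of Steps 4 and 5 are $o(T)$, uniformly in $\sigma\in[\sigma_0,\sigma_3]$. With Step 3 and $e^{2\sigma}\le e^2$, $p^{-2\sigma}\le p^{-2\sigma_0}$, this is (5) with $C=16\pi e^2$. The proof of (7) and all of Section 7 now apply with $b_p$ in place of $a_p$. $\blacksquare$
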